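\title{Symmetry breaking for the CR Yamabe invariant of toric Sasaki manifolds}

\begin{abstract}
On a compact toric Sasaki manifold the CR Einstein--Hilbert functional can be minimized over all positive contact forms, or only over the torus-invariant ones. We show that the two infima can differ. In every dimension $2n+1\ge5$ we construct toric Sasaki circle bundles over $\mathbb{CP}^{n-1}\times S^2$ whose equivariant CR Yamabe invariant tends to the value $4\pi n(n+1)$ of the standard sphere, while the CR Yamabe invariant stays below that value by a fixed amount. The factor $S^2$ has two large hyperbolic caps, over which the bundle is CR isomorphic to an open subset of the sphere, and a flat cylinder with very long rotation orbits.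
\end{abstract}

\section{The question and the result}

Let $N$ be a compact connected manifold of dimension $2n+1$, $n\ge1$, with a co-oriented contact distribution $D\subset TN$ and an integrable CR structure $J$ on $D$: a field of endomorphisms of $D$ with $J^2=-1$ such that sections of $T^{1,0}=\{X-iJX: X\in D\}$ are closed under the Lie bracket. A contact form $\eta$ with kernel $D$ is \emph{positive} if it is compatible with the co-orientation and $g=d\eta(\cdot,J\cdot)$ is symmetric and positive definite on $D$. Since $d(f^{-1}\eta)=f^{-1}d\eta$ on $D$, the positive forms are exactly the forms $f^{-1}\eta$ with $f>0$ smooth; they play the role of a conformal class of metrics on $D$. The Reeb field $\xi$ of $\eta$ is defined by $\eta(\xi)=1$, $\iota_\xi d\eta=0$. Extend $J$ by $J\xi=0$ and put $g_\eta=d\eta(\cdot,J\cdot)+\eta\otimes\eta$. The structure $(D,J,\eta)$ is \emph{Sasaki} if $\xi$ is a Killing field of $g_\eta$.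

Let $\mathrm{Scal}_{TW}(\eta)$ be the Tanaka--Webster scalar curvature of $(D,J,\eta)$, recalled in Section~\ref{sec:quotient}. The CR Einstein--Hilbert functional
\[
\mathrm{EH}(\eta,J)=\frac{\int_N \mathrm{Scal}_{TW}(\eta)\,\eta\wedge(d\eta)^n}{\big(\int_N\eta\wedge(d\eta)^n\big)^{\frac n{n+1}}}
\]
is the total scalar curvature, normalized to be unchanged when $\eta$ is multiplied by a constant. Its critical points among positive forms are the forms of constant scalar curvature, and its infimum
\[
\mathcal Y_{CR}(\eta)=\inf_{f>0}\mathrm{EH}(f^{-1}\eta,J)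
\]
is the \emph{CR Yamabe invariant}, which is well defined by work of Jerison and Lee \cite{JL87}.

We call $(N,D,J,\mathbb T,\eta)$ a \emph{toric Sasaki manifold} if $\mathbb T$ is a compact torus of dimension $n+1$ acting effectively on $N$ by automorphisms of $(D,J)$, and $\eta$ is a $\mathbb T$-invariant positive form that is Sasaki and whose Reeb field lies in the Lie algebra $\mathfrak t$ of $\mathbb T$. The \emph{equivariant CR Yamabe invariant} is
\[
\mathcal Y^{\mathbb T}_{CR}(\eta)=\inf_{f>0,\ \mathbb T\text{-invariant}}\mathrm{EH}(f^{-1}\eta,J)\ \ge\ \mathcal Y_{CR}(\eta).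
\]
It concerns functions on the $n$-dimensional orbit space only, so it is the more accessible of the two numbers. The following question comes from the work of Legendre, Scarpa and T{\o}nnesen-Friedman \cite{LST}:
\begin{quote}
Does $\mathcal Y^{\mathbb T}_{CR}(\eta)=\mathcal Y_{CR}(\eta)$ hold for every toric Sasaki manifold?
\end{quote}

The simplest cases suggest that it does. On the standard sphere $S^{2n+1}\subset\mathbb C^{n+1}$ the form $\eta_{std}=\mathrm{Im}\sum\bar z_k\,dz_k$ is invariant under the diagonal torus and minimizes $\mathrm{EH}$ \cite{JL88}, so equality holds. If $\mathcal Y_{CR}(\eta)\le0$, the minimizer is unique up to scale and hence invariant, and equality holds again (Proposition~\ref{prop:nonpositive}). In general one would like to average a test function over $\mathbb T$. Averaging lowers the gradient term in the numerator of the Yamabe quotient, but it also lowers the $L^p$ norm in the denominator, and it lowers it a great deal when the function is concentrated on a set much smaller than the orbits it meets.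 This is what breaks the equality.

\begin{theorem}\label{thm:main}
Let $n\ge2$ and let $Y_0=\mathcal Y_{CR}(\eta_{std})$ be the CR Yamabe invariant of the standard sphere $S^{2n+1}$. There are $\varepsilon_n>0$ and toric Sasaki manifolds $(N_a,D,J,\mathbb T,\eta)$ of dimension $2n+1$, defined for all large real numbers $a$, such that
\[
\mathcal Y_{CR}(\eta)\le Y_0-\varepsilon_n\ \text{ for all large }a,\qquad \lim_{a\to\infty}\mathcal Y^{\mathbb T}_{CR}(\eta)=Y_0=4\pi n(n+1).
\]
In particular $\mathcal Y_{CR}(\eta)<\mathcal Y^{\mathbb T}_{CR}(\eta)$ for $a$ large.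
\end{theorem}

The question therefore has a negative answer, with counterexamples in every dimension $2n+1\ge5$. We make no claim about whether equality always holds in dimension $3$; Remark~\ref{rem:n1} shows how the construction fails there.

Section~\ref{sec:quotient} rewrites $\mathrm{EH}$ as a Sobolev quotient, and Section~\ref{sec:bundles} computes it on circle bundles over $\mathbb{CP}^{n-1}\times\Sigma$ for a surface $\Sigma$. Section~\ref{sec:five} shows the mechanism for $n=2$. The remaining sections construct $N_a$ and prove the estimates.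

\section{The Yamabe quotient}\label{sec:quotient}

Throughout,
\[
p=2+\frac2n,\qquad c_n=\frac{4(n+1)}n,\qquad\text{so that}\quad \frac2p=\frac n{n+1}.
\]
The Tanaka--Webster connection of $(D,J,\eta)$ is the unique connection on $TN$ for which $\eta$, $J$ and $g_\eta$ are parallel and whose torsion satisfies $T(X,Y)=d\eta(X,Y)\xi$ and $T(\xi,JX)=-JT(\xi,X)$ for $X,Y\in D$; $\mathrm{Scal}_{TW}$ is its scalar curvature. We use only two properties of $\mathrm{Scal}_{TW}$, its value on a Sasaki form and its transformation law. Together they determine it on every positive form of the CR structures in this paper.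

\medskip\noindent\textbf{Sasaki forms.} If $\eta$ is Sasaki, the flow of $\xi$ preserves $D$, $J$ and $g$, which descend to a K\"ahler structure with K\"ahler form $d\eta$ on local quotients by the flow. We normalize $\mathrm{Scal}_{TW}$ so that it equals the Riemannian scalar curvature of this \emph{transverse K\"ahler metric}. Webster's scalar curvature $R$ is half of it; a universal factor rescales $\mathcal Y_{CR}$ and $\mathcal Y_{CR}^{\mathbb T}$ alike.

\medskip\noindent\textbf{The transformation law.} Write $d_bu=du|_D$, with its norm taken in $g$, and let $\Delta_b\ge0$ be the sublaplacian, the differential operator with $\int v\,\Delta_bu\ \eta\wedge(d\eta)^n=\int g(d_bu,d_bv)\,\eta\wedge(d\eta)^n$ for compactly supported $v$. For smooth $u>0$,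
\begin{equation}\label{eq:law}
\mathrm{Scal}_{TW}(u^{2/n}\eta)=u^{1-p}L_\eta u,\qquad L_\eta=c_n\Delta_b+\mathrm{Scal}_{TW}(\eta);
\end{equation}
see \cite{JL87}, where the constant $b_n=2+\frac2n=\frac12c_n$ goes with $R=\frac12\mathrm{Scal}_{TW}$.

Put
\[
E_\eta(u)=\int\big(c_n|d_bu|^2+\mathrm{Scal}_{TW}(\eta)\,u^2\big)\,\eta\wedge(d\eta)^n,\qquad \|u\|_{k}^k=\int|u|^k\,\eta\wedge(d\eta)^n .
\]
The volume form of $u^{2/n}\eta$ is $u^p\,\eta\wedge(d\eta)^n$. Hence \eqref{eq:law} and an integration by parts give
\[
\mathrm{EH}(u^{2/n}\eta,J)=\frac{E_\eta(u)}{\|u\|_p^2}.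
\]
The Euler--Lagrange equation of this quotient is $L_\eta u=\lambda u^{p-1}$, which by \eqref{eq:law} says that $u^{2/n}\eta$ has constant scalar curvature $\lambda$. Two consequences will be used repeatedly.

\begin{lemma}\label{lem:basic}
\begin{itemize}
\item[(i)] The infima defining $\mathcal Y_{CR}$ and $\mathcal Y^{\mathbb T}_{CR}$ may be taken over the quotients $E_\eta(u)/\|u\|_p^2$ with $u\ge0$ smooth (and invariant, respectively), $u\not\equiv0$.
\item[(ii)] Let $\tilde\eta=\psi^{2/n}\eta$ with $\psi>0$, on a possibly noncompact manifold. For smooth compactly supported $\varphi$,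
$E_{\tilde\eta}(\varphi)=E_\eta(\psi\varphi)$ and $\|\varphi\|_{p,\tilde\eta}=\|\psi\varphi\|_{p,\eta}$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The functions $u+\delta$ are positive, and their quotients tend to that of $u$ as $\delta\downarrow0$.

(ii) For $\varphi>0$, compute the curvature of $\varphi^{2/n}\tilde\eta=(\psi\varphi)^{2/n}\eta$ in two ways by the pointwise identity \eqref{eq:law}; this gives $L_{\tilde\eta}\varphi=\psi^{1-p}L_\eta(\psi\varphi)$. Both sides are linear in $\varphi$, and a bounded $\varphi$ is the difference $(\varphi+C)-C$ of two positive functions, so the identity holds for compactly supported $\varphi$. Multiply it by $\varphi$ and integrate against $\tilde\eta\wedge(d\tilde\eta)^n=\psi^p\,\eta\wedge(d\eta)^n$. The same formula for the volume gives the equality of norms.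
\end{proof}

\medskip\noindent\textbf{The sphere.} We use two theorems of Jerison and Lee. First, $Y_0=\mathrm{EH}(\eta_{std})$ \cite{JL88}. Second, if $\mathcal Y_{CR}(\eta)<Y_0$, the infimum $\mathcal Y_{CR}(\eta)$ is attained by a smooth positive function \cite{JL87}. To evaluate $Y_0$, note that the Reeb field of $\eta_{std}$ generates the $2\pi$-periodic Hopf action and that $d\eta_{std}=2\sum dx_k\wedge dy_k$. So $g$ is twice the round metric on $D$, and the transverse metric is the Fubini--Study metric of holomorphic sectional curvature $2$ on $\mathbb{CP}^n$. Its scalar curvature is $2n(n+1)$. A line is a round sphere of curvature $2$ and area $2\pi$, so $\int_{\mathbb{CP}^n}(d\eta_{std})^n=(2\pi)^n$ and the sphere has volume $(2\pi)^{n+1}$. Therefore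
\[
Y_0=2n(n+1)\,(2\pi)^{n+1}/(2\pi)^n=4\pi n(n+1).
\]

A counterexample must have positive CR Yamabe invariant.

\begin{proposition}\label{prop:nonpositive}
Let $(N,D,J,\mathbb T,\eta)$ be a toric Sasaki manifold, $n\ge1$. If $\mathcal Y_{CR}(\eta)\le0$, then $\mathcal Y^{\mathbb T}_{CR}(\eta)=\mathcal Y_{CR}(\eta)$. Hence the two invariants can differ only if $0<\mathcal Y_{CR}(\eta)<\mathcal Y^{\mathbb T}_{CR}(\eta)$.
\end{proposition}

\begin{proof}
Let $Y=\mathcal Y_{CR}(\eta)\le0<Y_0$. There is a minimizer $\eta'=u^{2/n}\eta$, which we scale to volume $1$; its scalar curvature is constant and equal to $\mathrm{EH}(\eta')=Y$. For $v>0$, H\"older's inequality gives $\|v\|_2\le\|v\|_p$ with respect to $\eta'$, and since $Y\le0$,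
\[
E_{\eta'}(v)=\int\big(c_n|d_bv|^2+Yv^2\big)\,\eta'\wedge(d\eta')^n\ge Y\|v\|_2^2\ge Y\|v\|_p^2 .
\]
If $v^{2/n}\eta'$ is also a minimizer, the two ends are equal, so $d_bv=0$. Then $v$ is annihilated by sections $X$ of $D$ and by the brackets $[X,JX]$, which are transverse to $D$ where $X\ne0$ because $\eta([X,JX])=-g(X,X)$. So $dv=0$, and $v$ is constant because $N$ is connected. For $t\in\mathbb T$ the form $t^*\eta'=(u\circ t)^{2/n}\eta$ is a minimizer of volume $1$, hence equal to $\eta'$. Thus $u$ is invariant and $\mathcal Y^{\mathbb T}_{CR}(\eta)\le Y$.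
\end{proof}

\section{Circle bundles over $\mathbb{CP}^{n-1}\times\Sigma$}\label{sec:bundles}

From now on $n\ge2$. Put
\[
m=n-1,\qquad s_1=2m(m+1)=2n(n-1),\qquad C_0=n(2\pi)^n .
\]
Let $\eta_1=\mathrm{Im}\sum\bar x_k\,dx_k$ on $S^{2m+1}\subset\mathbb C^{m+1}$ and let $\omega_1$ be the K\"ahler form on $\mathbb{CP}^m$ that pulls back to $d\eta_1$. By the computation for the sphere, its scalar curvature is $s_1$ and $\int\omega_1^m=(2\pi)^m$. The factor $\mathbb{CP}^m$ stays fixed and contributes the positive constant $s_1$ to the curvature; all the freedom lies in a surface.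

\begin{lemma}\label{lem:bundle}
Let $(\Sigma,g_2)$ be an oriented Riemannian surface with area form $\omega_2$ and Gauss curvature $K$, viewed as a Riemann surface. Let $\pi:N\to\mathbb{CP}^m\times\Sigma$ be a principal circle bundle with $2\pi$-periodic generator $\xi$, and let $\eta$ be a $1$-form with $\eta(\xi)=1$ and $d\eta=\pi^*(\omega_1+\omega_2)$. Let $J$ be the lift of the product complex structure to $D=\ker\eta$. Then $(D,J,\eta)$ is Sasaki with Reeb field $\xi$ and $\mathrm{Scal}_{TW}=s_1+2K$. For functions $u$ on $\mathbb{CP}^m\times\Sigma$, pulled back to $N$,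
\begin{equation}\label{eq:reduction}
|d_bu|^2=|\nabla_{\mathbb{CP}^m}u|^2+|\nabla_\Sigma u|^2,\qquad \int_Nu\,\eta\wedge(d\eta)^n=2\pi n\int_{\mathbb{CP}^m\times\Sigma}u\ \omega_1^m\wedge\omega_2 .
\end{equation}
\end{lemma}

\begin{proof}
The form $\omega=\omega_1+\omega_2$ is the K\"ahler form of the product metric. So $\eta$ is contact, $\xi$ is its Reeb field, and $d\eta(\cdot,J\cdot)$ is the lift of the product metric to $D$. For $(1,0)$-fields $Z,W$ on the base with lifts $\tilde Z,\tilde W$, the bracket $[\tilde Z,\tilde W]$ projects to the $(1,0)$-field $[Z,W]$, and $\eta([\tilde Z,\tilde W])=-\omega(Z,W)=0$ because $\omega$ has type $(1,1)$. Such lifts span $T^{1,0}$, so $J$ is integrable. The flow of $\xi$ preserves $\eta$ and covers the identity, so it preserves $J$ and $g_\eta$. The transverse metric is the product metric, of scalar curvature $s_1+2K$. Finally $\omega^n=n\,\omega_1^m\wedge\omega_2$, and $\eta$ integrates to $2\pi$ on each fiber.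
\end{proof}

For a function $v$ on $\Sigma$ alone, $E_\eta(v)$ and $\|v\|_p^p$ equal $2\pi n(2\pi)^m=C_0$ times integrals over $\Sigma$, and so
\begin{equation}\label{eq:F}
\frac{E_\eta(v)}{\|v\|_p^2}=F_\Sigma(v):=C_0^{\frac1{n+1}}\,\frac{\int_\Sigma\big(c_n|\nabla v|^2+(s_1+2K)v^2\big)\,\omega_2}{\big(\int_\Sigma|v|^p\,\omega_2\big)^{2/p}} .
\end{equation}

\medskip\noindent\textbf{Rotationally symmetric surfaces.} Let $g_2=ds^2+r(s)^2d\theta^2$, $\theta\in\mathbb R/2\pi\mathbb Z$, be oriented by $ds\wedge d\theta$, with a smooth pole at $s=0$: $r(0)=0$, $r'(0)=1$. Put $y=\int_0^sr$, so that $2\pi y$ is the area of the disc of radius $s$, and regard $H=r^2$ as a function of $y$. From $dy=r\,ds$ we get $\omega_2=dy\wedge d\theta$, $dH/dy=2r'$ and $d^2H/dy^2=2r''/r$, hence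
\begin{equation}\label{eq:H}
g_2=\frac{dy^2}H+H\,d\theta^2,\qquad K=-\frac{r''}r=-\frac12\frac{d^2H}{dy^2},\qquad H(0)=0,\quad \frac{dH}{dy}(0)=2,
\end{equation}
and $|\nabla u|^2=Hu_y^2$ for $u=u(y)$. The form $y\,d\theta$ is a primitive of $\omega_2$, smooth at the pole. So over such a disc $\Sigma$,
\begin{equation}\label{eq:model}
N=S^{2m+1}\times\Sigma,\qquad \eta=\eta_1+y\,d\theta,
\end{equation}
with the Hopf action on the first factor, satisfies the hypotheses of Lemma~\ref{lem:bundle}. Two cases matter:
\[
\begin{array}{llll}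
\text{flat plane }\mathbb R^2: & r=s, & y=\tfrac12s^2, & H=2y;\\[2pt]
\text{hyperbolic plane }\mathbb H,\ K=-2:\quad & r=\tfrac1{\sqrt2}\sinh\sqrt2s,\quad & y=\sinh^2\tfrac s{\sqrt2},\quad & H=2y(1+y).
\end{array}
\]
The curvature $-2$ is singled out by the following fact.

\begin{lemma}\label{lem:spherical}
The model \eqref{eq:model} over $\mathbb H$ is CR isomorphic to $U=\{(z,w)\in S^{2n+1}\subset\mathbb C^{m+1}\times\mathbb C: z\ne0\}$, and $\eta_{std}$ corresponds to $(1+y)^{-1}\eta$. Consequently $E_\eta(\varphi)\ge Y_0\|\varphi\|_p^2$ for every smooth compactly supported $\varphi\ge0$ on $S^{2m+1}\times\mathbb H$.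
\end{lemma}

\begin{proof}
Put $w=\tanh(s/\sqrt2)\,e^{i\theta}$. Then $d\log|w|=\sqrt2\,ds/\sinh\sqrt2s=ds/r$, and $g_2=r^2\big((ds/r)^2+d\theta^2\big)$, so $w$ is a holomorphic coordinate that identifies $\mathbb H$ with the unit disc $\Delta$. Define
\[
\Phi:S^{2m+1}\times\mathbb H\to U,\qquad \Phi(x,s,\theta)=\Big(\frac{x}{\cosh(s/\sqrt2)},\ w\Big).
\]
It is a diffeomorphism, with inverse given by $x=z/|z|$ and $w$. For $z=|z|x$ we have $\mathrm{Im}\sum\bar z_k\,dz_k=|z|^2\eta_1$, and $\mathrm{Im}(\bar w\,dw)=|w|^2d\theta$. Since $\cosh^2(s/\sqrt2)=1+y$,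
\[
\Phi^*\eta_{std}=\frac{\eta_1+\sinh^2(s/\sqrt2)\,d\theta}{\cosh^2(s/\sqrt2)}=\frac\eta{1+y}.
\]
So $\Phi$ maps $D$ to the contact distribution $D_{std}$ of the sphere. To compare the complex structures, consider the holomorphic map $P(z,w)=([z],w)$ on $\{z\ne0\}\subset\mathbb C^{m+2}$. The kernel of $dP$ is the complex line through $(z,0)$. It meets the tangent space of the sphere in $\mathbb R\,(iz,0)$, and $\eta_{std}(iz,0)=|z|^2\ne0$. Hence $dP$ restricts to a complex linear isomorphism from $D_{std}$ to the tangent space of $\mathbb{CP}^m\times\Delta$, which says that the CR structure of $U$ is the lift of the product complex structure. As $P\circ\Phi$ is the projection $\pi$ followed by the biholomorphism $\mathbb{CP}^m\times\mathbb H\cong\mathbb{CP}^m\times\Delta$, the map $\Phi$ intertwines the CR structures.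

Let $u_0=(1+y)^{-n/2}$, so that $\Phi^*\eta_{std}=u_0^{2/n}\eta$. By Lemma~\ref{lem:basic}(ii), $\varphi$ has the same energy and norm for $\eta$ as $\tilde\varphi=(\varphi/u_0)\circ\Phi^{-1}$ has for $\eta_{std}$. Extended by zero, $\tilde\varphi\ge0$ is smooth on $S^{2n+1}$, and Lemma~\ref{lem:basic}(i) gives the inequality.
\end{proof}

\section{The mechanism in dimension five}\label{sec:five}

Let $n=2$. Then $p=3$, $c_2=6$, $s_1=4$, $C_0=8\pi^2$ and $Y_0=24\pi$. We compare the quotient \eqref{eq:F} on three surfaces.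

\emph{Hyperbolic plane.} By Lemma~\ref{lem:spherical}, every nonnegative compactly supported function, invariant or not, has quotient at least $24\pi$.

\emph{Flat plane.} Take the Gaussian $v=e^{-y/3}$. Then
\[
\int6|\nabla v|^2=2\pi\int_0^\infty\tfrac43\,y\,e^{-2y/3}dy=2\pi\cdot3,\qquad\int4v^2=2\pi\cdot6,\qquad\int v^3=2\pi,
\]
so $F_{\mathbb R^2}(v)=(8\pi^2)^{1/3}(2\pi)^{1/3}\cdot9=18\cdot2^{1/3}\pi$. This is less than $24\pi$ because $2<(4/3)^3$. After a cutoff, the same is true for a function supported in a flat disc of some fixed radius $R_0$.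

\emph{Flat cylinder.} Let $g_2=ds^2+L^2d\theta^2$ and let $v=v(s)\ge0$ be rotation invariant with compact support. The quotient picks up a power of the circumference:
\[
F(v)=(8\pi^2)^{1/3}(2\pi L)^{1/3}\frac{e}{(\int v^3ds)^{2/3}},\qquad e=\int(6v'^2+4v^2)\,ds .
\]
Here $\int v^2\le e/4$ and $\sup v^2\le2\int|vv'|\le\int(v^2+v'^2)\le e/4$, so $\int v^3\le(e/4)^{3/2}$ and $F(v)\ge8\pi(2L)^{1/3}$. The term $4v^2$ is essential: without it, $v(s/\lambda)$ has quotient tending to $0$ as $\lambda\to\infty$.

Now suppose that a rotationally symmetric sphere contains a flat cylinder that is wide enough to contain a disc of radius $R_0$ and has huge $L$. A bump on that disc beats $24\pi$, while invariant functions on the cylinder are very expensive. The surface has to close up at two poles, where the orbits are short and invariance is a weak constraint; hyperbolic caps make every function cost at least $24\pi$ there, and their circumference grows exponentially with the radius.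

Turning this picture into a proof meets three difficulties. An invariant function may depend on the $\mathbb{CP}^m$ variable, so the one-dimensional estimate above has to be replaced by a Sobolev inequality on $\mathbb{CP}^m\times\mathbb R$. An invariant function is not supported in one region, so it has to be cut, and the error is a small multiple of $\int u^2$ that must be absorbed by the energy. Finally, the curvature cannot do the absorbing alone: on the caps $s_1+2K=0$ when $n=2$. The missing positivity comes from the exponential growth of $r$.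

\section{A function whose energy does not see the metric}\label{sec:u0}

On the hyperbolic model, $u_0=(1+y)^{-n/2}$ produces the round form. The formula makes sense on every rotationally symmetric surface, and its energy depends on the profile $H$ only through boundary terms. This explains both why the flat plane falls below $Y_0$ and why $Y_0$ is the limit of $\mathcal Y^{\mathbb T}_{CR}$. In this section primes on $H$ denote derivatives in $y$, so that $s_1+2K=s_1-H''$.

\begin{lemma}\label{lem:identity}
Let $H$ be smooth on $[0,b]$ with $H(0)=0$, $H'(0)=2$, and let $u_0=(1+y)^{-n/2}$, $\tau=(1+b)^{-1}$. Then $\int_0^bu_0^p\,dy=\frac1n(1-\tau^n)$ and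
\[
\int_0^b\big(c_nH(u_0)_y^2+(s_1-H'')u_0^2\big)dy=2(n+1)-2n\tau^{n-1}-H'(b)\tau^n-nH(b)\tau^{n+1}.
\]
\end{lemma}

\begin{proof}
We have $u_0^p=(1+y)^{-n-1}$, which gives the first formula. Let $G=u_0^2=(1+y)^{-n}$. Then $G''=n(n+1)(1+y)^{-n-2}$ and $c_n(u_0)_y^2=c_n\frac{n^2}4(1+y)^{-n-2}=G''$. Two integrations by parts give
\[
\int_0^b(HG''-H''G)\,dy=\big[HG'-H'G\big]_0^b=2-H'(b)\tau^n-nH(b)\tau^{n+1}.
\]
Since $n\ge2$, $s_1\int_0^bG\,dy=2n(1-\tau^{n-1})$. Add the two.
\end{proof}

If the terms with $\tau$ are dropped, the quotient \eqref{eq:F} of $u_0$ is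
\begin{equation}\label{eq:Y0}
C_0^{\frac1{n+1}}\,\frac{2\pi\cdot2(n+1)}{(2\pi/n)^{\frac n{n+1}}}=4\pi n(n+1)=Y_0 .
\end{equation}
On the flat plane $H=2y$, and these terms vanish as $b\to\infty$. So $u_0$ has exactly the quotient $Y_0$ there. On $\mathbb H$ it solves the Euler--Lagrange equation; on the plane it does not, so it can be improved.

\begin{lemma}\label{lem:flat}
There are $R_0>0$, $\varepsilon_n>0$ and a smooth function $v\ge0$ on the flat plane, supported in the disc of radius $R_0$, all depending only on $n$, with $F_{\mathbb R^2}(v)=Y_0-\varepsilon_n$.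
\end{lemma}

\begin{proof}
Write $F=F_{\mathbb R^2}$. By Lemma~\ref{lem:identity} with $H=2y$ and $b\to\infty$, the function $u_0$ lies in $W^{1,2}\cap L^p$ (here $n\ge2$ is needed), $\int(c_n|\nabla u_0|^2+s_1u_0^2)=4\pi(n+1)$, $\int u_0^p=2\pi/n$, and $F(u_0)=Y_0$. The ratio of the two integrals is $\lambda=2n(n+1)$. For $\varphi\in C_c^\infty(\mathbb R^2)$, the derivative of $F(u_0+t\varphi)$ at $t=0$ is a positive multiple of $\int\Gamma\varphi$, where
\[
\Gamma=-c_n\operatorname{div}\nabla u_0+s_1u_0-\lambda u_0^{p-1}.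
\]
For radial functions $\operatorname{div}\nabla u=(2yu_y)_y$, and $2y(u_0)_y=-ny(1+y)^{-\frac n2-1}$ has derivative $(1+y)^{-\frac n2-2}\big(\frac{n^2}2y-n\big)$. Therefore
\begin{align*}
(1+y)^{\frac n2+2}\,\Gamma&=4(n+1)\big(1-\tfrac n2y\big)+2n(n-1)(1+y)^2-2n(n+1)(1+y)\\
&=4-8ny+2n(n-1)y^2 .
\end{align*}
So $\Gamma>0$ near the origin. Choose $\varphi\le0$, $\varphi\not\equiv0$, supported there. For small $t>0$ the function $u_1=u_0+t\varphi$ is positive and $F(u_1)<Y_0$. Let $\chi_R$ be smooth with $0\le\chi_R\le1$, equal to $1$ on the disc of radius $R/2$, supported in the disc of radius $R$, and with $|\nabla\chi_R|\le 4/R$. Then $\|u_1\nabla\chi_R\|_{L^2}\to0$, so $\chi_Ru_1\to u_1$ in $W^{1,2}$ and in $L^p$, and $F(\chi_Ru_1)\to F(u_1)$. Take $v=\chi_{R_0}u_1$ with $R_0$ large.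
\end{proof}

\begin{remark}\label{rem:gauss}
Gaussians give an explicit competitor for every $n\ge2$. For $v=e^{-\mu y}$ one has $\int c_n|\nabla v|^2=\pi c_n$, $\int s_1v^2=\pi s_1/\mu$ and $\int v^p=2\pi/(p\mu)$. With $\mu=\frac{n(n-1)}{2(n+1)}$ this gives $F_{\mathbb R^2}(v)=\vartheta\,Y_0$, where $\vartheta^{\,n+1}=(1+\frac1n)^{n+1}(1-\frac1n)^n=(1+\frac1n)(1-\frac1{n^2})^n$. Bernoulli's inequality $(1+\frac1{n^2-1})^n\ge1+\frac n{n^2-1}>1+\frac1n$ shows that $\vartheta<1$.
\end{remark}

\section{The manifolds $N_a$}\label{sec:construction}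

\noindent\textbf{The surface.} We prescribe $\rho=r'/r$ rather than $r$, because the curvature and the potential in Section~\ref{sec:lower} are simple expressions in $\rho$; in particular
\[
K=-r''/r=-\rho'-\rho^2 .
\]
On $\mathbb H$ we have $\rho=\rho_0(s)=\sqrt2\coth\sqrt2s$, and on a flat cylinder $\rho=0$. Fix a smooth nonincreasing function $\zeta$ with $\zeta=1$ on $(-\infty,0]$, $\zeta=0$ on $[4,\infty)$ and $|\zeta'|\le0.3$; this is possible since $4\cdot0.3>1$. For $a$ large and $W>0$ put $\ell=2(a+4)+W$ and
\[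
\rho(s)=\rho_0(s)\,\zeta(s-a)\quad(0<s\le\ell/2),\qquad\rho(\ell-s)=-\rho(s).
\]
This is smooth on $(0,\ell)$ since $\rho=0$ near $\ell/2$. Let $r$ solve $r'=\rho r$ with $r=\frac1{\sqrt2}\sinh\sqrt2s$ on $[0,a]$. Then $r(\ell-s)=r(s)$, $r$ is nondecreasing on $[0,\ell/2]$, and $r$ equals a constant $L\ge r(a)$, independent of $W$, on $[a+4,a+4+W]$. The metric $g_2=ds^2+r^2d\theta^2$ makes $\Sigma_a=S^2$ a smooth surface with two hyperbolic caps $\{s<a\}$ and $\{s>\ell-a\}$ of curvature $-2$ and a flat cylinder of width $W$ and circumference $2\pi L$ (Figure~\ref{fig:profile}).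

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=0.9,yscale=0.85]
\draw[->] (-0.2,0)--(12.5,0) node[right]{$s$};
\draw[->] (0,-0.15)--(0,2.9) node[above]{$r$};
\draw[thick] (0,0) .. controls (2,0.25) and (3.3,0.6) .. (4,1.7) .. controls (4.3,2.2) and (4.6,2.4) .. (5,2.4) -- (7,2.4) .. controls (7.4,2.4) and (7.7,2.2) .. (8,1.7) .. controls (8.7,0.6) and (10,0.25) .. (12,0);
\draw (2,0.07)--(2,-0.07) node[below]{\scriptsize $a/2$};
\draw (3,0.07)--(3,-0.07) node[below]{\scriptsize $3a/4$};
\draw (4,0.07)--(4,-0.07) node[below]{\scriptsize $a$};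
\draw (5,0.07)--(5,-0.07) node[below]{\scriptsize $a+4$};
\draw (6,0.07)--(6,-0.07) node[below]{\scriptsize $\ell/2$};
\draw (12,0.07)--(12,-0.07) node[below]{\scriptsize $\ell$};
\node at (2,1.4) {\small $K=-2$};
\node at (10,1.4) {\small $K=-2$};
\node at (6,2.75) {\small $K=0$, $r=L$};
\draw[very thick] (0,-0.85)--(3,-0.85) node[right]{\scriptsize $\chi_1$};
\draw[very thick] (9,-0.85)--(12,-0.85);
\draw[very thick,dashed] (2,-1.25)--(10,-1.25) node[right]{\scriptsize $\chi_2$};
\end{tikzpicture}
\caption{The profile $r$ of the metric $ds^2+r(s)^2d\theta^2$ on $\Sigma_a=S^2$ (schematic, symmetric about $\ell/2$): two hyperbolic caps of radius $a$, two transition zones of length $4$, and a flat cylinder of circumference $2\pi L$. The bars show the supports of the cutoff functions $\chi_1$, $\chi_2$ used in the lower bound; they overlap inside the caps.}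
\label{fig:profile}
\end{figure}

The area of $\Sigma_a$ is $2\pi B$ with $B=2\int_0^{a+4}r+LW$. For $a$ large $L\ge1$, so as $W$ runs through $[2R_0+1,2R_0+2]$, with $R_0$ from Lemma~\ref{lem:flat}, the number $B$ runs through an interval of length at least $1$. Fix $W$ in this range such that $B$ is an integer. The function $y=\int_0^sr$ takes values in $[0,B]$, and by symmetry $H(B)=0$ and $\frac{dH}{dy}(B)=-2$. Also $B\ge\sinh^2(a/\sqrt2)\to\infty$ as $a\to\infty$.

\medskip\noindent\textbf{The bundle.} Let $V_0=\{s<\ell\}$ and $V_1=\{s>0\}$ be the complements of the poles. Glue $S^{2m+1}\times V_0$ to $S^{2m+1}\times V_1$ over $V_0\cap V_1$ by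
\[
(x,s,\theta)\longmapsto(x',s,\theta),\qquad x'=e^{iB\theta}x,
\]
which is well defined because $B$ is an integer. The result $N_a$ is an $S^{2m+1}$-bundle over $S^2$, compact and connected of dimension $2n+1$. Since $dx'=e^{iB\theta}(dx+iBx\,d\theta)$, the form $\eta_1$ in the variable $x'$ pulls back to $\eta_1+B\,d\theta$. Hence
\[
\eta=\eta_1+y\,d\theta\ \text{ on }S^{2m+1}\times V_0,\qquad\eta=\eta_1+(y-B)\,d\theta\ \text{ on }S^{2m+1}\times V_1
\]
define one $1$-form. In the coordinates $s'=\ell-s$, $\theta'=-\theta$ on $V_1$, which preserve the orientation, $y'=B-y=\int_0^{s'}r$ and $(y-B)\,d\theta=y'd\theta'$. So both charts have the form \eqref{eq:model}; $\eta$ is smooth, and over each cap $N_a$ is an open subset of the model of Lemma~\ref{lem:spherical}. The Hopf actions on the two charts agree and make $N_a$ a principal circle bundle over $\mathbb{CP}^m\times\Sigma_a$ with $d\eta=\pi^*(\omega_1+\omega_2)$. By Lemma~\ref{lem:bundle}, with $D$ co-oriented by $\eta$, the structure $(D,J,\eta)$ is Sasaki and $\mathrm{Scal}_{TW}=s_1+2K$.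

\medskip\noindent\textbf{The torus.} Let $\mathbb T=T^{m+1}\times S^1$, of dimension $n+1$, where $T^{m+1}$ is the group of diagonal unitary matrices. An element $(t,e^{i\alpha})$ acts by
\[
(x,s,\theta)\mapsto(tx,s,\theta+\alpha)\ \text{ over }V_0,\qquad(x',s,\theta)\mapsto(e^{iB\alpha}tx',s,\theta+\alpha)\ \text{ over }V_1 .
\]
The two formulas agree because $e^{iB(\theta+\alpha)}tx=e^{iB\alpha}t\,e^{iB\theta}x$. The action preserves $\eta$ in each chart and covers holomorphic maps of the base, so it preserves $D$ and $J$. It is free at points with $0<s<\ell$ and all $x_k\ne0$, hence effective. The Reeb field generates the scalar matrices in $T^{m+1}$, so $\xi\in\mathfrak t$. Thus $(N_a,D,J,\mathbb T,\eta)$ is a toric Sasaki manifold.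

\section{Two upper bounds}\label{sec:upper}

\begin{proposition}\label{prop:upper}
For all large $a$, $\mathcal Y_{CR}(\eta)\le Y_0-\varepsilon_n$.
\end{proposition}

\begin{proof}
The flat cylinder has width $W>2R_0$ and circumference $2\pi L\ge2\pi r(a)>2R_0$ for $a$ large, so it contains an isometric copy of the flat disc of radius $R_0$. Transplant the function $v$ of Lemma~\ref{lem:flat} to this disc and pull it back to $N_a$. By \eqref{eq:F} its quotient is $Y_0-\varepsilon_n$, and Lemma~\ref{lem:basic}(i) applies.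
\end{proof}

\begin{proposition}\label{prop:upperT}
With $\tau=(1+B)^{-1}$,
\[
\mathcal Y^{\mathbb T}_{CR}(\eta)\le Y_0\Big(1+\frac{\tau^n-n\tau^{n-1}}{n+1}\Big)(1-\tau^n)^{-\frac n{n+1}} .
\]
\end{proposition}

\begin{proof}
The function $y$ is smooth on $\Sigma_a$ and rotation invariant, so $u_0=(1+y)^{-n/2}$ is a positive $\mathbb T$-invariant function on $N_a$. Lemma~\ref{lem:identity} with $b=B$, $H(B)=0$, $H'(B)=-2$ gives the energy integral $2(n+1)+2\tau^n-2n\tau^{n-1}$ and $\int_0^Bu_0^p\,dy=\frac1n(1-\tau^n)$. Compare with \eqref{eq:Y0}.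
\end{proof}

\begin{remark}
The form $\eta'=u_0^{2/n}\eta=\eta/(1+y)$ is itself Sasaki. Let $X=\xi+\partial_\theta\in\mathfrak t$, where $\partial_\theta$ generates the factor $S^1$ of $\mathbb T$. Then $\eta(X)=1+y$, so $\eta'(X)=1$, and $\mathcal L_X\eta'=0$ gives $\iota_Xd\eta'=0$. Thus $X$ is the Reeb field of $\eta'$, and it preserves $\eta'$ and $J$.
\end{remark}

\section{The lower bound for invariant functions}\label{sec:lower}

Put
\[
\kappa_n=s_1-2+\frac2n=2(n-1)\Big(n-\frac1n\Big)\ge3 .
\]

\begin{proposition}\label{prop:lower}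
For all large $a$,
$\displaystyle\ \mathcal Y^{\mathbb T}_{CR}(\eta)\ge\Big(1-\frac{128\,c_n}{\kappa_na^2}\Big)Y_0$.
\end{proposition}

A $\mathbb T$-invariant function is invariant under $\xi$ and $\partial_\theta$, so it is a function $\varphi(q,s)$ of $q\in\mathbb{CP}^m$ and $s\in[0,\ell]$; this is all the invariance we use. By \eqref{eq:reduction},
\begin{equation}\label{eq:invE}
\begin{aligned}
E_\eta(\varphi)&=4\pi^2n\iint\big(c_n|\nabla_q\varphi|^2+c_n\varphi_s^2+(s_1+2K)\varphi^2\big)\,r\,ds\,\omega_1^m,\\
\|\varphi\|_k^k&=4\pi^2n\iint|\varphi|^k\,r\,ds\,\omega_1^m .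
\end{aligned}
\end{equation}
We shall cut an invariant function into a piece over the caps and a piece away from the poles. Each piece needs two estimates: an $L^p$ bound with constant at least $Y_0$, and an $L^2$ bound with a constant independent of $a$ to absorb the cutting error.

\begin{lemma}[Caps]\label{lem:caps}
Let $\varphi\ge0$ be smooth, invariant, and supported in $\{s\le3a/4\}\cup\{s\ge\ell-3a/4\}$. Then
$E_\eta(\varphi)\ge Y_0\|\varphi\|_p^2$ and $E_\eta(\varphi)\ge\kappa_n\|\varphi\|_2^2$.
\end{lemma}

\begin{proof}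
Write $\varphi=\varphi_0+\varphi_1$ according to the two caps. Lemma~\ref{lem:spherical} applies to each term, and $\alpha^{2/p}+\beta^{2/p}\ge(\alpha+\beta)^{2/p}$ for $\alpha,\beta\ge0$ because $2/p\le1$. This gives the first inequality.

For the second, consider the cap at $s=0$ and fix $q$; the other cap is symmetric. On $(0,a]$ we have $r'=\rho_0r\ge\sqrt2\,r$. Since $r(0)=0$ and $\varphi$ vanishes at $s=a$,
\[
\sqrt2\int_0^a\varphi^2r\le\int_0^a\varphi^2r'=-2\int_0^a\varphi\varphi_s\,r\le2\Big(\int_0^a\varphi^2r\Big)^{1/2}\Big(\int_0^a\varphi_s^2r\Big)^{1/2},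
\]
so $\int\varphi_s^2r\,ds\ge\frac12\int\varphi^2r\,ds$. On the caps $s_1+2K=s_1-4$, and $\frac12c_n+s_1-4=\kappa_n$. Insert this in \eqref{eq:invE}.
\end{proof}

Away from the poles the weight $r$ varies from $r(a/2)$ to $L$, and the curvature term may vanish. The substitution $w=r^{1/2}\varphi$ deals with both problems. It removes the weight from the quadratic form, which becomes a Schr\"odinger form on the fixed cylinder $\mathbb{CP}^m\times\mathbb R$, and it converts the growth of $r$ into a positive contribution to the potential. In the $L^p$ norm a factor $r^{p/2-1}=r^{1/n}$ is left over, and this factor is the price of invariance.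

\begin{lemma}[Middle]\label{lem:middle}
There is $\sigma_n'>0$ depending only on $n$ such that, for all large $a$ and all smooth invariant $\varphi$ supported in $\{a/2\le s\le\ell-a/2\}$,
\[
E_\eta(\varphi)\ge\tfrac12\kappa_n\|\varphi\|_2^2,\qquad E_\eta(\varphi)\ge\sigma_n'\,r(a/2)^{\frac1{n+1}}\|\varphi\|_p^2 .
\]
\end{lemma}

\begin{proof}
\emph{The substitution.} Let $w=r^{1/2}\varphi$. Then $r^{1/2}\varphi_s=w_s-\frac12\rho w$, and an integration by parts gives
\[
\int\varphi_s^2\,r\,ds=\int\big(w_s^2-\tfrac12\rho\,(w^2)_s+\tfrac14\rho^2w^2\big)ds=\int\big(w_s^2+(\tfrac12\rho'+\tfrac14\rho^2)w^2\big)ds .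
\]
With $K=-\rho'-\rho^2$, $\frac12c_n=2+\frac2n$ and $\frac14c_n=1+\frac1n$, formula \eqref{eq:invE} becomes
\begin{equation}\label{eq:V}
E_\eta(\varphi)=4\pi^2n\iint\big(c_n|\nabla w|^2+Vw^2\big)\,ds\,\omega_1^m,\qquad V=s_1+\frac2n\rho'-\Big(1-\frac1n\Big)\rho^2,
\end{equation}
where $\nabla$ is the gradient of the product metric on $\mathbb{CP}^m\times\mathbb R$.

\emph{The potential satisfies $V\ge\frac12\kappa_n$ on $[a/2,\ell-a/2]$ for $a$ large.} Both $\rho'$ and $\rho^2$ are symmetric about $\ell/2$, so let $s\le\ell/2$. Recall that $\rho_0$ decreases to $\sqrt2$ and $\rho_0'=2-\rho_0^2$.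
\begin{itemize}
\item On $[a/2,a]$, $\rho=\rho_0$ and $V=s_1+\frac4n-(1+\frac1n)\rho_0^2\ge s_1+\frac4n-(1+\frac1n)\rho_0(a/2)^2$, which tends to $s_1-2+\frac2n=\kappa_n$.
\item On $[a,a+4]$, $\rho'=\rho_0'\,\zeta(s-a)+\rho_0\,\zeta'(s-a)$, so $|\rho'|\le(\rho_0(a)^2-2)+0.3\,\rho_0(a)$. The right side tends to $0.3\sqrt2<\frac12$. Also $\rho^2\le\rho_0(a)^2$. Hence $V\ge s_1-\frac1n-(1-\frac1n)\rho_0(a)^2$ for $a$ large, and this tends to $\kappa_n-\frac1n$, which exceeds $\frac12\kappa_n$ because $\kappa_n\ge3>\frac2n$. The slope bound on $\zeta$ is used here: the negative term $\frac2n\rho'$ forbids an abrupt transition.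
\item On $[a+4,\ell/2]$, $\rho=0$ and $V=s_1>\kappa_n$.
\end{itemize}
Since $w^2=\varphi^2r$, the first inequality of the lemma follows from \eqref{eq:V} and \eqref{eq:invE}.

\emph{Sobolev inequality.} On a compact Riemannian manifold with boundary of dimension $d\ge3$, $W^{1,2}$ embeds continuously in $L^k$ for $2\le k\le\frac{2d}{d-2}$. The pieces $P_j=\mathbb{CP}^m\times[j,j+1]$, $j\in\mathbb Z$, are isometric to each other, have dimension $d=2n-1\ge3$, and $p=2+\frac2n<2+\frac4{2n-3}=\frac{2d}{d-2}$. So there is $\sigma_n>0$, depending only on $n$, with $\int_{P_j}(c_n|\nabla w|^2+\frac12\kappa_nw^2)\ge\sigma_n(\int_{P_j}|w|^p)^{2/p}$ for all $j$, the measure being $ds\,\omega_1^m$. Summing over $j$ and using $\sum\alpha_j^{2/p}\ge(\sum\alpha_j)^{2/p}$, we get the same inequality on $\mathbb{CP}^m\times\mathbb R$. On the support of $\varphi$ we have $r\ge r(a/2)$, so $|w|^p=|\varphi|^p\,r\cdot r^{1/n}\ge r(a/2)^{1/n}|\varphi|^p\,r$. Therefore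
\[
E_\eta(\varphi)\ge4\pi^2n\,\sigma_n\Big(r(a/2)^{1/n}\iint|\varphi|^p\,r\,ds\,\omega_1^m\Big)^{2/p}=\sigma_n(4\pi^2n)^{\frac1{n+1}}\,r(a/2)^{\frac1{n+1}}\|\varphi\|_p^2,
\]
using $\frac2{np}=\frac1{n+1}=1-\frac2p$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:lower}]
We cut inside the caps, where both lemmas apply and where there is room of length $a/4$ to make the cutoff slow. Choose a smooth $\beta:[0,\ell]\to[0,\pi/2]$ with $\beta(\ell-s)=\beta(s)$, $\beta=0$ on $[0,a/2]$, $\beta=\pi/2$ on $[3a/4,\ell/2]$ and $|\beta'|\le8/a$; this is possible since $\frac8a\cdot\frac a4>\frac\pi2$. Put $\chi_1=\cos\beta$, $\chi_2=\sin\beta$. Let $u>0$ be smooth and $\mathbb T$-invariant. From $\chi_1^2+\chi_2^2=1$ we get $\chi_1\chi_1'+\chi_2\chi_2'=0$ and $\chi_1'^2+\chi_2'^2=\beta'^2$, so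
\[
((\chi_1u)_s)^2+((\chi_2u)_s)^2=u_s^2+\beta'^2u^2,
\]
while the other terms in \eqref{eq:invE} simply add up. Hence
\[
A:=E_\eta(\chi_1u)+E_\eta(\chi_2u)\le E_\eta(u)+\frac{64c_n}{a^2}\|u\|_2^2 .
\]
The $L^2$ bounds of Lemmas~\ref{lem:caps} and~\ref{lem:middle} give $A\ge\frac12\kappa_n\|u\|_2^2$, and therefore $E_\eta(u)\ge\big(1-\frac{128c_n}{\kappa_na^2}\big)A$. Take $a$ so large that this factor is positive and $\sigma_n'\,r(a/2)^{1/(n+1)}\ge Y_0$; the latter is possible because $r(a/2)=\frac1{\sqrt2}\sinh(a/\sqrt2)\to\infty$. The $L^p$ bounds and the triangle inequality in $L^{p/2}$, valid as $p/2\ge1$, give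
\[
A\ge Y_0\big(\|\chi_1^2u^2\|_{p/2}+\|\chi_2^2u^2\|_{p/2}\big)\ge Y_0\|u^2\|_{p/2}=Y_0\|u\|_p^2 .\qedhere
\]
\end{proof}

\section{End of the proof and the role of the hypotheses}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The manifolds $N_a$ of Section~\ref{sec:construction} are toric Sasaki, and the first assertion is Proposition~\ref{prop:upper}. As $a\to\infty$ we have $B\to\infty$ and $\tau\to0$, so the upper bound of Proposition~\ref{prop:upperT} (where $n-1\ge1$) and the lower bound of Proposition~\ref{prop:lower} both tend to $Y_0=4\pi n(n+1)$. Finally, for $a$ large,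
\[
\mathcal Y_{CR}(\eta)\le Y_0-\varepsilon_n<\Big(1-\frac{128c_n}{\kappa_na^2}\Big)Y_0\le\mathcal Y^{\mathbb T}_{CR}(\eta).\qedhere
\]
\end{proof}

The gap does not close along the family: $\liminf_{a\to\infty}\big(\mathcal Y^{\mathbb T}_{CR}-\mathcal Y_{CR}\big)\ge\varepsilon_n$. If $R_0$ is chosen accordingly, $\varepsilon_n$ can be replaced by any number smaller than $Y_0-\inf F_{\mathbb R^2}$, the infimum being over smooth compactly supported $v\ge0$, $v\not\equiv0$.

\begin{remark}[Only one circle of symmetry is broken]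
The test function in Proposition~\ref{prop:upper} is pulled back from $\Sigma_a$, so it is invariant under the codimension-one subtorus $\mathbb T'=T^{m+1}\subset\mathbb T$, which contains the Reeb flow. Thus the infimum $\mathcal Y_{CR}^{\mathbb T'}(\eta)$ over $\mathbb T'$-invariant functions already satisfies $\mathcal Y^{\mathbb T'}_{CR}(\eta)\le Y_0-\varepsilon_n<\mathcal Y^{\mathbb T}_{CR}(\eta)$ for $a$ large.
\end{remark}

\begin{remark}[Dimension three]\label{rem:n1}
The hypothesis $n\ge2$ provides the positive constants $s_1$ and $\kappa_n$, on which both $L^2$ bounds and the Sobolev inequality on the infinite cylinder rest. For $n=1$ the construction of Section~\ref{sec:construction} still makes sense, for any $R_0>0$, with $m=0$: it gives a circle bundle over $\Sigma_a$ with $s_1=\kappa_1=0$ and $\mathrm{Scal}_{TW}=2K$. But the conclusion of Proposition~\ref{prop:lower} is false. By the Gauss--Bonnet theorem the constant function has quotient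
\[
\mathrm{EH}(\eta,J)=\frac{2\pi\cdot8\pi}{(2\pi\cdot2\pi B)^{1/2}}=\frac{8\pi}{\sqrt B},
\]
so $\mathcal Y^{\mathbb T}_{CR}(\eta)\le8\pi/\sqrt B$, which tends to $0$, whereas $Y_0=8\pi$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{JL87} Jerison and Lee, J. Differential Geom. \textbf{25} (1987).

\bibitem{JL88} Jerison and Lee, J. Amer. Math. Soc. \textbf{1} (1988).

\bibitem{LST} Eveline Legendre, Carlo Scarpa, Christina W. T{\o}nnesen-Friedman, \emph{The toric CR Yamabe problem}, arXiv:2607.27441 (2026).

\end{thebibliography}
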